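# Two minimizing lines through one point: how a vanishing-viscosity limit can oscillate

## 1. The datum $\cos(2\pi x)/(8\pi)$ and its kink at $(0,1)$

Work in one space dimension, with 1-periodic functions of $x$, and consider
$$u_t+\tfrac12u_x^2=0,\qquad u(x,0)=g(x)=\frac{\cos 2\pi x}{8\pi}.$$
The Hopf–Lax formula gives the viscosity solution: $u(x,t)=\min_{y\in\mathbb R}\big\{\frac{(x-y)^2}{2t}+g(y)\big\}$. A minimizing $y$ corresponds to the straight line from $(y,0)$ to $(x,t)$. Its velocity is $(x-y)/t$, and since $H=\frac12p^2$ this number is also its momentum $p$.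

Let us find the minimizing lines through $(0,1)$. Put $\Phi(y)=\frac{y^2}2+g(y)$, an even function. If $|y|>\frac12$, write $y=y_0+k$ with $|y_0|\le\frac12$ and $k\in\mathbb Z$. Then $\Phi(y)-\Phi(y_0)=\frac{y^2-y_0^2}2>0$, so every minimizer lies in $[-\frac12,\frac12]$. On $[0,\frac12]$ we have $\Phi'(y)=y-\frac14\sin2\pi y$ and $\Phi''(y)=1-\frac\pi2\cos2\pi y$. The function $\Phi''$ increases from $1-\frac\pi2<0$ to $1+\frac\pi2>0$, so $\Phi'$ starts at $0$, first decreases, then increases, and it has exactly one zero in $(0,\frac12]$. That zero is $y=\frac14$, because $\frac14-\frac14\sin\frac\pi2=0$. So $\Phi$ has exactly two minimizers, $y=\pm\frac14$, and $u(0,1)=\Phi(\pm\frac14)=\frac1{32}$.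

Two minimizing lines pass through $(0,1)$: the one from $\frac14$ with momentum $-\frac14$ and the one from $-\frac14$ with momentum $+\frac14$. The functions $\frac12(x\mp\frac14)^2$ (plus $g(\pm\frac14)=0$) both lie above $u(\cdot,1)$ and touch it at $x=0$, with slopes $\mp\frac14$. A derivative of $u(\cdot,1)$ at $0$ would have to equal both slopes, so $u(\cdot,1)$ has a kink there.

Now add viscosity: $u^\varepsilon_t+\frac12(u_x^\varepsilon)^2=\varepsilon u^\varepsilon_{xx}$, $u^\varepsilon(\cdot,0)=g$. The Hopf–Cole substitution $u^\varepsilon=-2\varepsilon\log v$ gives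
$$u^\varepsilon_t=-2\varepsilon\frac{v_t}v,\qquad u^\varepsilon_x=-2\varepsilon\frac{v_x}v,\qquad \varepsilon u^\varepsilon_{xx}=-2\varepsilon^2\frac{v_{xx}}v+2\varepsilon^2\frac{v_x^2}{v^2},\qquad \tfrac12(u^\varepsilon_x)^2=2\varepsilon^2\frac{v_x^2}{v^2},$$
so the equation for $u^\varepsilon$ becomes the heat equation $v_t=\varepsilon v_{xx}$ with $v(\cdot,0)=e^{-g/(2\varepsilon)}$. Its solution is
$$v(x,t)=\int_{\mathbb R}(4\pi\varepsilon t)^{-1/2}e^{-|x-y|^2/(4\varepsilon t)}e^{-g(y)/(2\varepsilon)}\,dy ,$$
which is positive, 1-periodic, smooth for $t>0$, and continuous up to $t=0$. By the maximum principle the viscous problem has only one solution, so this is $u^\varepsilon$. Differentiating under the integral at $(0,1)$, where the weight is $e^{-y^2/(4\varepsilon)-g(y)/(2\varepsilon)}=e^{-\Phi(y)/(2\varepsilon)}$, we get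
$$u^\varepsilon_x(0,1)=-\int_{\mathbb R}y\,dG^\varepsilon(y),\qquad dG^\varepsilon=\frac{e^{-\Phi(y)/(2\varepsilon)}\,dy}{\int_{\mathbb R}e^{-\Phi/(2\varepsilon)}}.\tag{1}$$
Nothing in this computation used the particular $g$. The line from $y$ to $0$ in unit time has momentum $0-y$, so (1) says that the viscous gradient at $(0,1)$ is the average momentum of all lines ending there, weighted by the Gibbs measure $G^\varepsilon$.

As $\varepsilon\to0$ the measure $G^\varepsilon$ piles up at the minimizers of $\Phi$ (Lemma 1 below). In our example it is even, so each minimizer receives mass $\frac12$, and $u^\varepsilon_x(0,1)=0$ for every $\varepsilon$. Suppose instead that the two wells of $\Phi$ at $\pm\frac14$ have different second derivatives $a_\pm>0$. Near each minimizer $e^{-(\Phi-\min\Phi)/(2\varepsilon)}$ resembles $e^{-a_\pm s^2/(4\varepsilon)}$, whose integral is $(4\pi\varepsilon/a_\pm)^{1/2}$, so the limiting weights are proportional to $a_\pm^{-1/2}$ (proved in Section 8). The wider well wins mass, and the weights still settle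 down. Do they always?

## 2. The adjoint density and the measures $\mu^{\varepsilon,z}$

Here is the general setting, posed in Hung Vinh Tran, "Representation formulas and large time behavior for solutions to some nonconvex Hamilton-Jacobi equations", arXiv:2505.01377 (2025). Let $\mathbb T^n=\mathbb R^n/\mathbb Z^n$, $H\in C^2(\mathbb T^n\times\mathbb R^n)$, $g\in C^2(\mathbb T^n)$, and assume
$$\lim_{|p|\to\infty}\min_{x\in\mathbb T^n}\Big(\tfrac12H(x,p)^2+D_xH(x,p)\cdot p\Big)=+\infty.\tag{A1}$$
Let $u$ be the viscosity solution of $u_t+H(x,Du)=0$ in $\mathbb T^n\times(0,\infty)$ with $u(\cdot,0)=g$. For $\varepsilon\in(0,1)$ let $u^\varepsilon$ solve $u^\varepsilon_t+H(x,Du^\varepsilon)=\varepsilon\Delta u^\varepsilon$ with the same initial datum. We take the following as given. There is a constant $C$, depending only on $\|g\|_{C^2}$, $H$ and $n$, with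
$$\|u^\varepsilon_t\|_{L^\infty}+\|Du^\varepsilon\|_{L^\infty}\le C,\qquad \|u_t\|_{L^\infty}+\|Du\|_{L^\infty}\le C\qquad\text{on }\mathbb T^n\times[0,\infty),$$
and $u^\varepsilon\to u$ locally uniformly as $\varepsilon\to0$.

Fix $z\in\mathbb T^n$ and $T>0$. Linearizing the viscous equation around $u^\varepsilon$ gives the operator $w\mapsto w_t+D_pH(x,Du^\varepsilon)\cdot Dw-\varepsilon\Delta w$. Let $\sigma^\varepsilon=\sigma^{\varepsilon,z}$ solve the adjoint problem, backward in time from a point mass:
$$-\sigma^\varepsilon_t-\operatorname{div}\big(D_pH(x,Du^\varepsilon)\sigma^\varepsilon\big)=\varepsilon\Delta\sigma^\varepsilon\ \text{ in }\mathbb T^n\times(0,T),\qquad\sigma^\varepsilon(\cdot,T)=\delta_z.$$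
We also take as given that $\sigma^\varepsilon\ge0$, that $\int\sigma^\varepsilon(x,t)\,dx=1$ for $t\in[0,T)$, and the representation formula
$$u^\varepsilon(z,T)=\int_{\mathbb T^n}g\,\sigma^\varepsilon(\cdot,0)\,dx+\int_0^T\!\!\int_{\mathbb T^n}\big(D_pH(x,Du^\varepsilon)\cdot Du^\varepsilon-H(x,Du^\varepsilon)\big)\sigma^\varepsilon\,dx\,dt.$$

**Definition.** $\mu^{\varepsilon,z}$ is the probability measure on $\mathbb T^n\times\mathbb R^n\times[0,T]$ with
$$\int\varphi\,d\mu^{\varepsilon,z}=\frac1T\int_0^T\!\!\int_{\mathbb T^n}\varphi\big(x,Du^\varepsilon(x,t),t\big)\sigma^\varepsilon(x,t)\,dx\,dt\qquad\text{for all }\varphi\in C_c.\tag{2}$$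

Since $|Du^\varepsilon|\le C$, all these measures live on the compact set $\{|p|\le C\}$. Hence weak limit points exist and are probability measures, and we may test with any continuous $\varphi$: multiplying by a cutoff in $p$ that equals $1$ on $\{|p|\le C\}$ changes nothing.

**Example.** Let $H=\frac12|p|^2$ and $g=0$. Then $u^\varepsilon=0$, and $\sigma^\varepsilon(\cdot,t)$ is the periodized heat kernel centered at $z$ at time $T-t$. So $\int\varphi\,d\mu^{\varepsilon,z}\to\frac1T\int_0^T\varphi(z,0,t)\,dt$: the limit sits on the one minimizing curve through $(z,T)$, which stays at $z$ with momentum $0$.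

In this way $\mu^{\varepsilon,z}$ records the characteristics through $(z,T)$. Assume from now on that $p\mapsto H(x,p)$ is convex for every $x$. The problem is whether, for all such $H$ satisfying (A1) and all $g,z,T$, the *whole family* $\mu^{\varepsilon,z}$ converges weakly as $\varepsilon\to0$, including at points $(z,T)$ through which several minimizing curves pass. The answer is no.

**Theorem A.** Let $n=1$, $H(x,p)=\frac12p^2$, $z=0$, $T=1$. There is $g\in C^\infty(\mathbb T)$ (explicit, given in Section 6) such that $\mu^{\varepsilon,0}$ does not converge weakly as $\varepsilon\to0$. More precisely, there are $\varepsilon_k\to0$ and $\varepsilon_k'\to0$ with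
$$\int p\,d\mu^{\varepsilon_k,0}\to-\tfrac14,\qquad\int p\,d\mu^{\varepsilon_k',0}\to+\tfrac14.$$
At $(0,1)$ there are exactly two minimizing curves.

This $H$ is smooth and uniformly convex, and (A1) holds because $\frac12H^2+D_xH\cdot p=\frac18p^4$. So the universal statement is false. Two further theorems describe the situation around it: Theorem C (Section 3) says what survives for convex $H$, and Theorem B (Section 7) treats $H=\frac12|p|^2$ in any dimension.

## 3. Limit equations and minimizing curves

The natural first approach to convergence is to pass to the limit in the equations satisfied by $\sigma^\varepsilon$ and hope that the limit is characterized by them. Let us carry this out. Put $L(x,q)=\sup_p(p\cdot q-H(x,p))$, and let $\Gamma$ be the set of Lipschitz curves $\gamma:[0,T]\to\mathbb T^n$ with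
$$\gamma(T)=z,\qquad u(z,T)=g(\gamma(0))+\int_0^TL(\gamma,\dot\gamma)\,dt.$$
As a supremum of continuous functions $L$ is lower semicontinuous, and $L\ge-\max_xH(x,0)$, so the integral makes sense in $(-\infty,+\infty]$. The value $+\infty$ does occur.

**Example.** $H(p)=\sqrt{1+p^2}$ on $\mathbb T\times\mathbb R$ is strictly convex and satisfies (A1), since $\frac12H^2=\frac12(1+p^2)$. For $|q|<1$ the supremum is attained at $p=q/\sqrt{1-q^2}$, and $L(q)=-\sqrt{1-q^2}$. For $|q|=1$ we get $L=0$, not attained, and for $|q|>1$ we get $L=+\infty$. The range of $D_pH$ is only $(-1,1)$.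

If $H$ is strictly convex in $p$, then $D_pH(x,\cdot)$ is injective. Write $P(x,\cdot)=(D_pH(x,\cdot))^{-1}$, defined on the range $D_pH(x,\mathbb R^n)$.

**Theorem C.** Assume $H\in C^2$ is convex in $p$ and satisfies (A1).

1. For every weak limit point $\mu$ of $\mu^{\varepsilon,z}$ as $\varepsilon\to0$, there is a probability measure $\eta$ on $C([0,T];\mathbb T^n)$ concentrated on $\Gamma$ such that the $(x,t)$-marginal of $\mu$ is $\int\frac1T\int_0^T\delta_{(\gamma(t),t)}\,dt\,d\eta(\gamma)$.
2. If $H$ is strictly convex in $p$, then $\mu=\int\mu_\gamma\,d\eta(\gamma)$, where $\mu_\gamma=\frac1T\int_0^T\delta_{(\gamma(t),P(\gamma(t),\dot\gamma(t)),t)}\,dt$. (Part of the claim is that for $\eta$-a.e. $\gamma$ the point $P(\gamma,\dot\gamma)$ is defined for a.e. $t$.)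

Consequently, if $H$ is strictly convex in $p$ and $\Gamma=\{\gamma\}$, then the whole family $\mu^{\varepsilon,z}$ converges to $\mu_\gamma$.

The proof uses one cited tool, the superposition principle (Ambrosio–Gigli–Savaré, *Gradient Flows*, Thm 8.2.1). Let $\sigma_t$, $t\in[0,T]$, be a weakly continuous family of probability measures on $\mathbb R^d$ with $\partial_t\sigma_t+\operatorname{div}(v\sigma_t)=0$ in the sense of distributions, where $v$ is bounded and Borel. Then there is a probability measure $\eta$ on $C([0,T];\mathbb R^d)$, concentrated on absolutely continuous curves with $\dot\gamma(t)=v(\gamma(t),t)$ for a.e. $t$, such that $(e_t)_\#\eta=\sigma_t$ for all $t$, where $e_t(\gamma)=\gamma(t)$. For a small example, let $\sigma_t=\frac12\delta_{(1-t)/4}+\frac12\delta_{-(1-t)/4}$ on $\mathbb R$, $0\le t\le1$, and $v(x,t)=-\frac14\operatorname{sign}x$. Then $\eta$ puts mass $\frac12$ on each of the lines $t\mapsto\pm\frac{1-t}4$.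

**Step 1 (limit equations).** The purpose is to record everything that survives the limit at the level of equations. Multiplying the adjoint equation by $\varphi\in C^\infty(\mathbb T^n\times[0,T])$ and integrating by parts,
$$\frac d{dt}\int\varphi\,\sigma^\varepsilon\,dx=\int\big(\varphi_t+D_pH(x,Du^\varepsilon)\cdot D\varphi-\varepsilon\Delta\varphi\big)\sigma^\varepsilon\,dx .\tag{3}$$
The right side is bounded, so $t\mapsto\int\varphi\sigma^\varepsilon dx$ is Lipschitz with well-defined values at the ends: $\varphi(z,T)$ at $t=T$ and $\int\varphi(\cdot,0)\sigma^\varepsilon(\cdot,0)dx$ at $t=0$. Take $\varepsilon_j\to0$ with $\mu^{\varepsilon_j,z}\to\mu$ and, after passing to a subsequence, $\sigma^{\varepsilon_j}(\cdot,0)\,dx\to\sigma_0$ weakly on the compact space $\mathbb T^n$. Integrate (3) over $[0,T]$. The term with $\varepsilon\Delta\varphi$ is $O(\varepsilon)$, and the rest is $T\int(\varphi_t+D_pH(x,p)\cdot D\varphi)\,d\mu^{\varepsilon,z}$ with a continuous integrand. The representation formula is treated in the same way, using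 $u^{\varepsilon}(z,T)\to u(z,T)$. We obtain
$$\varphi(z,T)-\int\varphi(\cdot,0)\,d\sigma_0=T\!\int(\varphi_t+D_pH(x,p)\cdot D\varphi)\,d\mu,\qquad u(z,T)=\int g\,d\sigma_0+T\!\int(D_pH\cdot p-H)\,d\mu.\tag{4}$$

**Step 2 (a continuity equation and its curves).** The purpose is to turn the first identity of (4) into curves. Each $\mu^{\varepsilon,z}$ has time marginal $dt/T$, hence so does $\mu$, and we may disintegrate $\mu=\frac1T\,m_{x,t}(dp)\,\sigma_t(dx)\,dt$ with probability measures $\sigma_t$ on $\mathbb T^n$ and $m_{x,t}$ on $\{|p|\le C\}$. Let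
$$v(x,t)=\int D_pH(x,p)\,m_{x,t}(dp),$$
a bounded Borel field. Then (4) with $\varphi=\zeta(x)\theta(t)$ reads
$$\zeta(z)\theta(T)-\theta(0)\int\zeta\,d\sigma_0=\int_0^T\Big(\theta'(t)f_\zeta(t)+\theta(t)\int v\cdot D\zeta\,d\sigma_t\Big)dt,\qquad f_\zeta(t)=\int\zeta\,d\sigma_t .$$
With $\theta\in C_c^\infty(0,T)$ this says that $f_\zeta$ has the bounded weak derivative $\int v\cdot D\zeta\,d\sigma_t$, so $f_\zeta$ equals a Lipschitz function $\bar f_\zeta$ for a.e. $t$. Let $\zeta$ run through a countable set of smooth functions that is dense in $C(\mathbb T^n)$. For $t$ in a set $E$ of full measure, $f_\zeta(t)=\bar f_\zeta(t)$ for all these $\zeta$. For any $t\in[0,T]$ take $t_j\in E$ with $t_j\to t$. Every weak limit point of $\sigma_{t_j}$ has integrals $\bar f_\zeta(t)$, so the limit exists and does not depend on the sequence. This defines a weakly continuous representative, still denoted $\sigma_t$. With general $\theta$, integration by parts turns the right side into $\theta(T)\bar f_\zeta(T)-\theta(0)\bar f_\zeta(0)$, so this representative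 takes the value $\sigma_0$ at $t=0$ and $\delta_z$ at $t=T$. Moreover $\partial_t\sigma_t+\operatorname{div}(v\sigma_t)=0$ on $\mathbb T^n\times(0,T)$.

To apply the superposition principle, embed the torus by $E(x)=(\cos2\pi x_i,\sin2\pi x_i)_{i=1}^n\in\mathbb R^{2n}$. Let $\tilde\sigma_t=E_\#\sigma_t$, and put $\tilde v(E(x),t)=DE(x)v(x,t)$ on the image and $\tilde v=0$ elsewhere. If $\varphi$ is a test function on $\mathbb R^{2n}\times(0,T)$, then $(\partial_t+v\cdot D)(\varphi\circ E)=(\varphi_t+\tilde v\cdot\nabla\varphi)\circ E$, so $\tilde\sigma_t$ solves the continuity equation with the bounded field $\tilde v$. The principle gives a measure on curves. For each rational time $t$, almost every curve is in $E(\mathbb T^n)$ at time $t$, because $\tilde\sigma_t$ lives there. Hence almost every curve is in $E(\mathbb T^n)$ at all rational times, and at all times, because the image is closed and curves are continuous. Pulling back by $E$, whose inverse on the image is Lipschitz and whose differential is injective, we obtain a probability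 $\eta$ on $C([0,T];\mathbb T^n)$ concentrated on Lipschitz curves with $\dot\gamma(t)=v(\gamma(t),t)$ for a.e. $t$, and with $(e_t)_\#\eta=\sigma_t$ for all $t$. In particular $\gamma(T)=z$ for $\eta$-a.e. $\gamma$, and the $(x,t)$-marginal $\frac1T\sigma_t\,dt$ of $\mu$ is $\int\frac1T\int_0^T\delta_{(\gamma(t),t)}dt\,d\eta$. It remains to show that $\eta$ sees only $\Gamma$.

**Step 3 (no curve beats $u$).** The purpose is the inequality
$$u(z,T)\le g(\gamma(0))+\int_0^TL(\gamma,\dot\gamma)\,dt\qquad\text{for every Lipschitz }\gamma\text{ with }\gamma(T)=z.$$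
The function $u$ is Lipschitz, and a viscosity solution satisfies its equation at every point of differentiability, so $u_t+H(x,Du)=0$ a.e. We cannot differentiate $u$ along $\gamma$, since $\gamma$ may run inside the null set, so we mollify. Let $u_\delta=u*\rho_\delta$, with a space-time mollifier supported in the ball of radius $\delta$. On $\mathbb T^n\times[\delta,T-\delta]$, Jensen's inequality for the convex function $H(x,\cdot)$ gives
$$u_{\delta,t}(x,t)+H(x,Du_\delta(x,t))\le\int\rho_\delta(y,s)\big[u_t+H(x,Du)\big](x-y,t-s)\,dy\,ds,$$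
where $x$ in $H(x,\cdot)$ is frozen. Since $|Du|\le C$, replacing $H(x,Du)$ by $H(x-y,Du)$ costs at most $C'|y|\le C'\delta$ with $C'=\max_{|p|\le C}|D_xH|$, and then the bracket vanishes a.e. So $u_{\delta,t}+H(x,Du_\delta)\le C'\delta$, and for a.e. $t$
$$\frac d{dt}u_\delta(\gamma(t),t)=u_{\delta,t}+Du_\delta\cdot\dot\gamma\le Du_\delta\cdot\dot\gamma-H(\gamma,Du_\delta)+C'\delta\le L(\gamma,\dot\gamma)+C'\delta .$$
Integrate over $[\delta,T-\delta]$ and let $\delta\to0$. The left side tends to $u(z,T)-g(\gamma(0))$, because $u_\delta\to u$ uniformly and $u$ is continuous. On the right $\int_\delta^{T-\delta}L\to\int_0^TL$, because $L$ is bounded below.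

**Step 4 (equality everywhere).** The purpose is to squeeze the second identity of (4). By convexity $H(x,p')\ge H(x,p)+D_pH(x,p)\cdot(p'-p)$, that is, $D_pH(x,p)\cdot p-H(x,p)\ge D_pH(x,p)\cdot p'-H(x,p')$ for all $p,p'$. Integrate in $m_{x,t}(dp)$ and take the supremum over $p'$:
$$\int(D_pH\cdot p-H)\,dm_{x,t}\ge L(x,v(x,t)).\tag{5}$$
By (4), (5), the properties of $\eta$ with Fubini's theorem, and Step 3,
$$u(z,T)\ge\int g\,d\sigma_0+\int_0^T\!\!\int L(x,v)\,d\sigma_t\,dt=\int\Big[g(\gamma(0))+\int_0^TL(\gamma,\dot\gamma)\,dt\Big]d\eta(\gamma)\ge u(z,T).$$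
All inequalities are equalities. So the bracket, which is at least $u(z,T)$ for $\eta$-a.e. $\gamma$, equals $u(z,T)$ for $\eta$-a.e. $\gamma$. Thus $\eta$ is concentrated on $\Gamma$, and item 1 is proved. Also (5) is an equality, with finite sides, for $\sigma_t\,dt$-a.e. $(x,t)$.

**Step 5 (strict convexity pins the momentum).** The purpose is to show $m_{x,t}=\delta_{P(x,v(x,t))}$. As the example $\sqrt{1+p^2}$ shows, a supremum defining $L$ need not be attained, so we argue with maximizing sequences. Fix $(x,t)$ with equality in (5), write $m=m_{x,t}$, $v=v(x,t)$, and put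
$$B(q,p)=H(x,q)-H(x,p)-D_pH(x,p)\cdot(q-p)\ge0,$$
which by strict convexity vanishes only for $q=p$. By the equality in (5),
$$\int B(q,p)\,m(dp)=H(x,q)-v\cdot q+\int(D_pH\cdot p-H)\,dm=L(x,v)-\big(v\cdot q-H(x,q)\big).$$
Choose $q_k$ with $v\cdot q_k-H(x,q_k)\to L(x,v)$. Then $\int B(q_k,p)\,m(dp)\to0$, and along a subsequence $B(q_k,p)\to0$ for $m$-a.e. $p$. For such $p$ we have $q_k\to p$. Indeed, for $r>0$ let $\beta_r=\min_{|e|=1}B(p+re,p)>0$. Since $B(\cdot,p)$ is convex and vanishes at $p$, $B(q,p)\ge\beta_r$ whenever $|q-p|\ge r$. So $m$-a.e. $p$ equals the one point $p_0=\lim q_k$. That is, $m=\delta_{p_0}$, hence $v=D_pH(x,p_0)$ and $p_0=P(x,v)$.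

The map $P$ is Borel. Its domain $\{(x,D_pH(x,p))\}$ is the continuous image of the $\sigma$-compact set $\mathbb T^n\times\mathbb R^n$, hence Borel, and $P$ is continuous on it. To see the continuity, let $(x_k,q_k)\to(x,q)$ with $q_k=D_pH(x_k,p_k)$ and $q=D_pH(x,p)$, and suppose $|p_k-p|\ge r>0$ along a subsequence with $e_k=\frac{p_k-p}{|p_k-p|}\to e$. Since the derivative of a convex function increases along a ray,
$$\big(q_k-D_pH(x_k,p)\big)\cdot e_k\ge\big(D_pH(x_k,p+re_k)-D_pH(x_k,p)\big)\cdot e_k .$$
The left side tends to $(q-q)\cdot e=0$, and the right side to $(D_pH(x,p+re)-D_pH(x,p))\cdot e>0$, a contradiction.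

Finally, the pairs $(x,t)$ at which (5) is strict form a $\sigma_t\,dt$-null set, so $\eta$-a.e. $\gamma$ avoids them for a.e. $t$. Since $v(\gamma(t),t)=\dot\gamma(t)$,
$$\int\varphi\,d\mu=\frac1T\int_0^T\!\!\int\varphi\big(x,P(x,v),t\big)\,d\sigma_t\,dt=\int\frac1T\int_0^T\varphi\big(\gamma,P(\gamma,\dot\gamma),t\big)\,dt\,d\eta(\gamma),$$
which is item 2. If $\Gamma=\{\gamma\}$, then $\eta=\delta_\gamma$ and every limit point equals $\mu_\gamma$. As the measures $\mu^{\varepsilon,z}$ live on one compact set, the whole family converges to $\mu_\gamma$. $\blacksquare$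

**Where this approach stops.** Let $H=\frac12|p|^2$, lift $z$ to $\mathbb R^n$, and for $y\in\mathbb R^n$ let
$$M_y=\frac1T\int_0^T\delta_{\left([(1-\frac tT)y+\frac tTz],\ \frac{z-y}T,\ t\right)}\,dt$$
be the measure carried by the straight line from $y$ to $z$, where $[\cdot]$ is the projection to $\mathbb T^n$. Put $\Phi(y)=\frac{|z-y|^2}{2T}+g(y)$. For any minimizer $y$ of $\Phi$, the pair $\mu=M_y$, $\sigma_0=\delta_{[y]}$ satisfies both identities in (4). The first holds because $T\int(\varphi_t+p\cdot D\varphi)\,dM_y$ is the integral of $\frac d{dt}\varphi$ along the line. The second holds because $T\int\frac12|p|^2dM_y=\frac{|z-y|^2}{2T}$ and $\Phi(y)=u(z,T)$. Since (4) is linear in $(\mu,\sigma_0)$, every convex combination of such pairs also satisfies (4). With two minimizers, the limit equations leave the weights entirely free. To learn about the weights we must look at $\varepsilon>0$.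

## 4. Conserved momentum and the Gibbs measure

For $n=1$, $H=\frac12p^2$, $z=0$, $T=1$, one exact identity reads off the weights at fixed $\varepsilon$. The function $w=u^\varepsilon_x$ solves the linearized equation $w_t+u^\varepsilon_xw_x=\varepsilon w_{xx}$, as one sees by differentiating the viscous equation. For $0<t<1$ everything is smooth, and
$$\frac d{dt}\int_{\mathbb T}w\,\sigma^\varepsilon\,dx=\int(\varepsilon w_{xx}-u^\varepsilon_xw_x)\sigma^\varepsilon\,dx+\int w\big(-(u^\varepsilon_x\sigma^\varepsilon)_x-\varepsilon\sigma^\varepsilon_{xx}\big)dx=0,$$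
because $\int(w_{xx}\sigma^\varepsilon-w\sigma^\varepsilon_{xx})dx=0$ and the other two terms form the derivative $-(wu^\varepsilon_x\sigma^\varepsilon)_x$. As $t\uparrow1$, $\sigma^\varepsilon(\cdot,t)\to\delta_0$ weakly and $w$ is continuous near $t=1$, so $\int u^\varepsilon_x\sigma^\varepsilon dx=u^\varepsilon_x(0,1)$ for all $t\in(0,1)$. With (1),
$$\int p\,d\mu^{\varepsilon,0}=u^\varepsilon_x(0,1)=-\int y\,dG^\varepsilon(y).\tag{6}$$
Since $p$ may be used as a test function (after a cutoff outside $\{|p|\le C\}$), weak convergence of $\mu^{\varepsilon,0}$ would force the mean of $G^\varepsilon$ to converge. *So it is enough to find $g$ for which the mean of $G^\varepsilon$ oscillates.* The partial differential equation has disappeared. What is left is a question about integrals $\int e^{-\Phi/(2\varepsilon)}$.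

The next lemma says that only neighborhoods of the minimizers matter. We state it in $\mathbb R^n$ for later use.

**Lemma 1.** Let $g\in C^2(\mathbb T^n)$, $T>0$, $z\in\mathbb R^n$, $\Phi(y)=\frac{|z-y|^2}{2T}+g(y)$, $m=\min\Phi$, and $dG^\varepsilon\propto e^{-\Phi/(2\varepsilon)}dy$. For every open $O\supset\arg\min\Phi$ there are $c,c_1>0$ with
$$\int_{\mathbb R^n\setminus O}(1+|y|)e^{-(\Phi-m)/(2\varepsilon)}dy=O(e^{-c/\varepsilon}),\qquad\int_{\mathbb R^n}e^{-(\Phi-m)/(2\varepsilon)}dy\ge c_1\varepsilon^{n/2}\tag{7}$$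
as $\varepsilon\to0$. Hence $\int_{\mathbb R^n\setminus O}(1+|y|)\,dG^\varepsilon\to0$. In particular the $G^\varepsilon$ are tight as $\varepsilon\to0$ and concentrate on $\arg\min\Phi$.

**Proof.** Since $g$ is bounded, $\Phi\to\infty$ at infinity, so $\arg\min\Phi$ is compact and $\delta=\inf_{\mathbb R^n\setminus O}(\Phi-m)>0$. For $\varepsilon<\frac12$, on $\mathbb R^n\setminus O$,
$$e^{-(\Phi-m)/(2\varepsilon)}=e^{-(\Phi-m)(\frac1{2\varepsilon}-1)}e^{-(\Phi-m)}\le e^{-\delta(\frac1{2\varepsilon}-1)}e^{-(\Phi-m)},$$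
and $(1+|y|)e^{-(\Phi-m)}$ is integrable. For the second bound take a minimizer $y_0$. Then $D\Phi(y_0)=0$, and $D^2\Phi\le2\kappa I$ on $\mathbb R^n$ for some $\kappa>0$. So $\Phi-m\le\kappa|y-y_0|^2$, and the integral is at least $(2\pi\varepsilon/\kappa)^{n/2}$. Dividing the two bounds gives the last claim; taking $O$ bounded gives tightness. $\blacksquare$

## 5. Wells of power type, and why both must be flat

Let $n=1$, and suppose $\min\Phi=0$ is attained exactly at $\pm\frac14$. Write $F_\pm(s)=\Phi(\pm\frac14+s)$ near $s=0$, and $I_\pm(\varepsilon)=\int_{|s|<r_0}e^{-F_\pm(s)/(2\varepsilon)}ds$ with a small fixed $r_0$. By Lemma 1 the mass of $G^\varepsilon$ near $\frac14$ is $\lambda_\varepsilon=\frac{I_+}{I_++I_-}$ up to $o(1)$. So everything hinges on the ratio $I_+/I_-$, and we try simple wells.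

If $F(s)=c|s|^k$, the substitution $s=(2\varepsilon/c)^{1/k}\tau$ gives $I=(2\varepsilon/c)^{1/k}\big(2\Gamma(1+\frac1k)+o(1)\big)$. The integral is, up to a constant, the width of the well at height $2\varepsilon$. The ratio of two such integrals has a limit in $[0,\infty]$, so $\lambda_\varepsilon$ converges.

If $g$ is smooth and neither well is flat to infinite order, then the first nonvanishing Taylor term of each $F_\pm$ at its minimum is $cs^{2m}$ with $c>0$. Squeezing $F$ between $(1\pm\delta)cs^{2m}$ near $0$ and using that the rest of the well is exponentially small, we get the same asymptotics, and $\lambda_\varepsilon$ converges again.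

If just one well is flat to infinite order, its $F$ satisfies $F(s)\le|s|^K$ near $0$ for every $K$. Restricting to $|s|\le(2\varepsilon)^{1/K}$ gives $I\ge2e^{-1}(2\varepsilon)^{1/K}$ for small $\varepsilon$. Choosing $K>2m$, this dominates the $\varepsilon^{1/(2m)}$ of the other well, so the flat well takes all the mass.

Therefore, for smooth data with two minimizers in one dimension, oscillation is possible only if *both* wells are flat to infinite order. This also says what to build. Let $S_\pm(r)$ be the half-width of a symmetric increasing well at height $r$: $F_\pm(S_\pm(r))=r$. Restricting the integral to $F_\pm\le2\varepsilon$ shows $I_\pm\gtrsim S_\pm(2\varepsilon)$. For an upper bound we may cut at the much larger height $\sqrt{2\varepsilon}$, beyond which the integrand is at most $e^{-(2\varepsilon)^{-1/2}}$. So $I_\pm$ lies between the widths at heights $2\varepsilon$ and $\sqrt{2\varepsilon}$, up to constants. For $F=e^{-|s|^{-2}}$ the width is a power of $\log\frac1r$, and passing from $r$ to $\sqrt r$ changes it only by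 the constant factor $2^{1/2}$. So fix one well as $e^{-|s|^{-2}}$, with width $(\log\frac1r)^{-1/2}$, and let the other be $e^{-|s|^{-k}}$ with an exponent $k$ that drifts very slowly between $1$ and $3$ as $s\to0$. At some scales the second well is the wider one, with width $(\log\frac1r)^{-1/3}$; at others it is the narrower one, with width $(\log\frac1r)^{-1}$.

## 6. Two flat wells whose widths take turns: proof of Theorem A

**Step 1 (the two profiles).** We write the wells down and check that they are smooth and monotone. For $0<|s|<\frac18$ put $\ell=\log(1/|s|)$ and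
$$F_-(s)=\exp(-|s|^{-2})=\exp(-e^{2\ell}),\qquad F_+(s)=\exp\!\big(-e^{h(\ell)}\big),\qquad h(\ell)=\ell\,(2+\sin\log\ell),$$
with $F_\pm(0)=0$. Since $\ell\le h(\ell)\le3\ell$, we have $|s|^{-1}\le e^{h(\ell)}\le|s|^{-3}$.

*Smoothness.* We have $h'=2+\sin\log\ell+\cos\log\ell$, and inductively $h^{(j)}(\ell)=\ell^{1-j}(a_j+b_j\sin\log\ell+c_j\cos\log\ell)$ with constants $a_j,b_j,c_j$. So all derivatives $h^{(j)}$, $j\ge1$, are bounded on $[\log8,\infty)$. For $s>0$, $\frac{d\ell}{ds}=-\frac1s$, hence
$$\frac{d}{ds}F_+=F_+\,\frac{e^{h}h'}s,\qquad\frac d{ds}e^h=-\frac{e^hh'}s,\qquad\frac d{ds}h^{(j)}(\ell)=-\frac{h^{(j+1)}(\ell)}s.$$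
By induction $F_+^{(k)}$ is $F_+$ times a polynomial in $s^{-1},e^h,h',\dots,h^{(k)}$. Hence $|F_+^{(k)}(s)|\le C_k|s|^{-N_k}e^{-1/|s|}\to0$ as $s\to0$; for $s<0$ use evenness. A function that is smooth away from $0$ and all of whose derivatives tend to $0$ there extends to a $C^\infty$ function. The same argument with $2\ell$ in place of $h$ handles $F_-$.

*Monotonicity.* $h'\ge2-\sqrt2>0$, so $F_\pm$ are even and strictly increasing in $|s|$. For small $r>0$ the half-widths are
$$S_-(r)=\big(\log\tfrac1r\big)^{-1/2},\qquad S_+(r)=e^{-\ell}\ \text{ where }\ e^{h(\ell)}=\log\tfrac1r .$$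

**Step 2 (the datum).** We glue the wells into a periodic $g$ so that $\Phi=\frac{y^2}2+g$ has exactly these two wells. Choose smooth cutoffs $0\le\chi_\pm\le1$ with $\chi_\pm=1$ on $|y\mp\frac14|\le\frac1{16}$ and support in $|y\mp\frac14|<\frac18$; their supports are disjoint. For $|y|\le\frac12$ set
$$g(y)=\chi_+\big(F_+(y-\tfrac14)-\tfrac{y^2}2\big)+\chi_-\big(F_-(y+\tfrac14)-\tfrac{y^2}2\big)+(1-\chi_+-\chi_-).$$
Near $\pm\frac12$ this equals $1$, so $g$ extends to a 1-periodic $C^\infty$ function. On $[-\frac12,\frac12]$, adding $\frac{y^2}2$ gives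
$$\Phi=\chi_+F_+(y-\tfrac14)+\chi_-F_-(y+\tfrac14)+(1-\chi_+-\chi_-)\big(1+\tfrac{y^2}2\big)\ge0 .$$
All three terms are nonnegative. If $\Phi(y)=0$, then $\chi_++\chi_-=1$, so one cutoff equals $1$ and its $F$ vanishes, which means $y=\pm\frac14$. If $|y|>\frac12$, write $y=y_0+k$ with $|y_0|\le\frac12$; then $\Phi(y)=\Phi(y_0)+\frac{y^2-y_0^2}2>0$. So $\Phi\ge0$ on $\mathbb R$ with zeros exactly at $\pm\frac14$, and $\Phi(\pm\frac14+s)=F_\pm(s)$ for $|s|<\frac1{16}$. By Hopf–Lax $u(0,1)=0$. A curve ending at $0$ whose lift starts at $y$ costs at least $g(y)+\frac{y^2}2=\Phi(y)\ge0$, with equality in the first inequality only for the straight line. Hence exactly two minimizing curves pass through $(0,1)$.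

**Step 3 (reduction to two integrals).** We replace $G^\varepsilon$ by two weighted point masses. Let
$$I_\pm(\varepsilon)=\int_{-1/16}^{1/16}e^{-F_\pm(s)/(2\varepsilon)}ds,\qquad\lambda_\varepsilon=\frac{I_+(\varepsilon)}{I_+(\varepsilon)+I_-(\varepsilon)} .$$
For $0<r<\frac1{16}$ apply Lemma 1 (with $n=1$, $T=1$, $z=0$, $m=0$) to the open set of $y$ within $r$ of $\frac14$ or $-\frac14$: outside it $(1+|y|)\,dG^\varepsilon$ has integral tending to $0$. With $r=\frac1{16}$ this shows that the masses of $G^\varepsilon$ in the two wells are $\lambda_\varepsilon+o(1)$ and $1-\lambda_\varepsilon+o(1)$. As $r$ is arbitrary, these masses sit at $\pm\frac14$ in the limit. Hence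
$$G^\varepsilon-\big(\lambda_\varepsilon\delta_{1/4}+(1-\lambda_\varepsilon)\delta_{-1/4}\big)\to0\ \text{ weakly and in first moment},\qquad\int y\,dG^\varepsilon=\tfrac14(2\lambda_\varepsilon-1)+o(1).\tag{8}$$

**Step 4 (two-sided bounds by widths).** We bound $I_\pm$ by the widths of the wells. Put $\Lambda=\log\frac1{2\varepsilon}$ and let $\varepsilon$ be small. Restricting to $\{F_\pm\le2\varepsilon\}$ for the lower bound, and splitting at $\{F_\pm=\sqrt{2\varepsilon}\}$ for the upper bound,
$$2e^{-1}S_\pm(2\varepsilon)\le I_\pm\le2S_\pm(\sqrt{2\varepsilon})+\tfrac18e^{-e^{\Lambda/2}},\tag{9}$$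
because on $\{F_\pm\ge\sqrt{2\varepsilon}\}$ the exponent is at most $-(2\varepsilon)^{-1/2}=-e^{\Lambda/2}$ and the interval has length $\frac18$. Since $\log\frac1{2\varepsilon}=\Lambda$ and $\log\frac1{\sqrt{2\varepsilon}}=\frac\Lambda2$, for the minus well this reads
$$2e^{-1}\Lambda^{-1/2}\le I_-\le2(\Lambda/2)^{-1/2}+\tfrac18e^{-e^{\Lambda/2}} .$$

**Step 5 (scales at which the plus well is wider).** Let $\log\ell_k=\frac\pi2+2\pi k$, so $h(\ell_k)=3\ell_k$, and define $\varepsilon_k$ by $\Lambda=e^{3\ell_k}$; then $\varepsilon_k\to0$. The equation $e^{h(\ell)}=\Lambda$ has the solution $\ell=\ell_k$, so $S_+(2\varepsilon_k)=e^{-\ell_k}=\Lambda^{-1/3}$ and $I_+\ge2e^{-1}\Lambda^{-1/3}$. Since $I_-=O(\Lambda^{-1/2})$, $I_-/I_+=O(\Lambda^{-1/6})\to0$, that is, $\lambda_{\varepsilon_k}\to1$.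

**Step 6 (scales at which the plus well is narrower).** Let $\log\ell_k'=-\frac\pi2+2\pi k$, so $h(\ell_k')=\ell_k'$. This time we need the upper bound for $I_+$, so we tune the height $\sqrt{2\varepsilon}$: define $\varepsilon_k'$ by $\Lambda/2=e^{\ell_k'}$. Then $S_+(\sqrt{2\varepsilon_k'})=e^{-\ell_k'}=(\Lambda/2)^{-1}$, so $I_+\le4\Lambda^{-1}+\frac18e^{-e^{\Lambda/2}}$, while $I_-\ge2e^{-1}\Lambda^{-1/2}$. Hence $I_+/I_-=O(\Lambda^{-1/2})\to0$ and $\lambda_{\varepsilon'_k}\to0$.

**Step 7 (conclusion).** By (6) and (8), $\int p\,d\mu^{\varepsilon,0}=-\frac14(2\lambda_\varepsilon-1)+o(1)$. Along $\varepsilon_k$ this tends to $-\frac14$, along $\varepsilon_k'$ to $+\frac14$. $\blacksquare$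

In the language of Theorem C: when $\Gamma$ has two elements, the weights $\eta$ need not be determined.

## 7. Gaussian bridges: $\mu^{\varepsilon,z}$ is $G^\varepsilon$ up to $O(\sqrt\varepsilon)$

So far only the mean momentum has been linked to $G^\varepsilon$. For $H=\frac12|p|^2$ the whole measure is a mixture of lines with weights $G^\varepsilon$, up to a small error, in every dimension. Let $n\ge1$, $H=\frac12|p|^2$, $g\in C^2(\mathbb T^n)$, $T>0$, $z\in\mathbb R^n$ (a lift), and as before $\Phi(y)=\frac{|z-y|^2}{2T}+g(y)$, $dG^\varepsilon\propto e^{-\Phi/(2\varepsilon)}dy$ on $\mathbb R^n$, with $M_y$ as in Section 3.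

**Theorem B.**

1. For every bounded continuous $\varphi(x,p,t)$ that is Lipschitz in $(x,p)$ with constant $\mathcal L$ (with respect to $|x-x'|+|p-p'|$),
$$\Big|\int\varphi\,d\mu^{\varepsilon,z}-\iint\varphi\,dM_y\,dG^\varepsilon(y)\Big|\le\mathcal L\Big(\sqrt{\tfrac{nT}2}+\tfrac{3\pi}2\sqrt{\tfrac{2n}T}\Big)\sqrt\varepsilon .\tag{10}$$
2. $\mu^{\varepsilon,z}$ converges weakly as $\varepsilon\to0$ if and only if $G^\varepsilon$ converges weakly. If $G^\varepsilon\to G$, the limit is $\int M_y\,dG(y)$.
3. It converges in each of the following cases: (a) $\Phi$ has a unique minimizer; this holds whenever $u(\cdot,T)$ is differentiable at $z$, hence for a.e. $z$; (b) $\Phi$ has finitely many minimizers $y_i$, all with $D^2\Phi(y_i)>0$; then the weights are proportional to $\det D^2\Phi(y_i)^{-1/2}$; (c) $g$ is real analytic.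
4. For every $n\ge1$, $T>0$, $z$ there is $g\in C^\infty(\mathbb T^n)$ such that the set of weak limit points of $\mu^{\varepsilon,z}$ as $\varepsilon\to0$ is exactly the whole segment $\{\lambda M_{y_+}+(1-\lambda)M_{y_-}:\lambda\in[0,1]\}$, where $y_\pm=z\pm\frac14e_1$ are the two minimizers of $\Phi$.

So for this Hamiltonian convergence can fail only where $u(\cdot,T)$ is not differentiable. Data in $C^\infty$ do not suffice for convergence, while analytic data do.

**Step 1 (explicit adjoint density).** The purpose is a formula for $\sigma^\varepsilon$. Let $k_s(x)=(4\pi\varepsilon s)^{-n/2}e^{-|x|^2/(4\varepsilon s)}$ and $v(x,t)=\int_{\mathbb R^n}k_t(x-y)e^{-g(y)/(2\varepsilon)}dy$. The Hopf–Cole computation of Section 1, with $D$ and $\Delta$ in place of $x$-derivatives, gives $u^\varepsilon=-2\varepsilon\log v$. Let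
$$K(x,t)=\sum_{j\in\mathbb Z^n}k_{T-t}(z-x-j),\qquad\rho=\frac{vK}{v(z,T)},$$
so $v_t=\varepsilon\Delta v$ and $-K_t=\varepsilon\Delta K$. Since $Du^\varepsilon\,\rho=-2\varepsilon K\,Dv/v(z,T)$,
$$-\rho_t-\operatorname{div}(Du^\varepsilon\rho)=\frac{-\varepsilon K\Delta v+\varepsilon v\Delta K+2\varepsilon(K\Delta v+Dv\cdot DK)}{v(z,T)}=\varepsilon\Delta\rho .$$
As $t\uparrow T$, $K(\cdot,t)\to\delta_z$ on the torus and $v$ is continuous, so $\rho(\cdot,t)\to\delta_z$. The adjoint problem has only one solution. To see this, fix $t_0\in(0,T)$ and a smooth $\psi$, and let $w$ solve $w_t+Du^\varepsilon\cdot Dw=\varepsilon\Delta w$ on $(t_0,T]$ with $w(\cdot,t_0)=\psi$; the coefficients are smooth on $[t_0,T]$. As in Section 4, $\int w\sigma\,dx$ is constant in $t$ for any solution $\sigma$, so $\int\psi\,\sigma(\cdot,t_0)\,dx=w(z,T)$, which determines $\sigma(\cdot,t_0)$. Hence $\sigma^\varepsilon=\rho$.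

**Step 2 (a bridge from $Y$ to $z$).** The purpose is to realize $\sigma^\varepsilon$ and $G^\varepsilon$ on one probability space. Fix $t\in(0,T)$ and let $(Y,X)\in\mathbb R^n\times\mathbb R^n$ have density
$$\frac{e^{-g(y)/(2\varepsilon)}\,k_t(x-y)\,k_{T-t}(z-x)}{v(z,T)} .$$
Integrating in $x$, by the semigroup property $k_t*k_{T-t}=k_T$, gives $e^{-g(y)/(2\varepsilon)}k_T(z-y)/v(z,T)$. This is the density of $G^\varepsilon$, so we do have a probability density and $Y\sim G^\varepsilon$. Integrating in $y$ shows that $X$ has density $v(x,t)k_{T-t}(z-x)/v(z,T)$. Projecting to $\mathbb T^n$ sums over integer shifts of $x$, and since $v$ is periodic the result is $\rho(\cdot,t)=\sigma^\varepsilon(\cdot,t)$.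

Given $Y=y$, the density of $X$ is proportional to $\exp\!\big(-\frac1{4\varepsilon}\big(\frac{|x-y|^2}t+\frac{|z-x|^2}{T-t}\big)\big)$. Completing the square, the coefficient of $|x|^2$ is $-\frac{T}{4\varepsilon t(T-t)}$ and the center is $\frac{(T-t)y+tz}T$. Therefore
$$X=\Big(1-\frac tT\Big)Y+\frac tTz+N,\qquad N\ \text{independent of }Y,\quad N\sim\mathcal N\Big(0,\ 2\varepsilon\tfrac{t(T-t)}T\,I\Big).$$
Put $A=\frac{X-Y}t$, the mean velocity up to time $t$. Since $Dv(x,t)=-\int\frac{x-y}{2\varepsilon t}k_t(x-y)e^{-g(y)/(2\varepsilon)}dy$,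
$$E[A\,|\,X=x]=-2\varepsilon\frac{Dv(x,t)}{v(x,t)}=Du^\varepsilon(x,t).$$
The viscous gradient is a conditional expectation of velocities.

**Step 3 (three small errors).** The purpose is to replace $(X,Du^\varepsilon(X,t))$ by the point of the line from $Y$ to $z$ and its momentum $\frac{z-Y}T$. Let $D=Du^\varepsilon(X,t)=E[A|X]$. First, $A-D=-\frac1t(Y-E[Y|X])$, and $E[Y|X]$ is the best mean-square approximation of $Y$ by a function of $X$. Comparing with the guess $\frac{X-tz/T}{1-t/T}=Y+\frac N{1-t/T}$ obtained by ignoring $N$,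
$$E|D-A|^2=\frac{E|Y-E[Y|X]|^2}{t^2}\le\frac{T^2E|N|^2}{t^2(T-t)^2}=\frac{2n\varepsilon T}{t(T-t)} .$$
Second, $X-Y=\frac tT(z-Y)+N$, so $A-\frac{z-Y}T=\frac Nt$ and $E\big|A-\frac{z-Y}T\big|^2=\frac{2n\varepsilon(T-t)}{tT}$. Third, $E|N|^2=2n\varepsilon\frac{t(T-t)}T\le\frac{n\varepsilon T}2$. For $\varphi$ as in item 1, by Cauchy–Schwarz,
$$\Big|E\varphi(X,D,t)-E\varphi\big((1-\tfrac tT)Y+\tfrac tTz,\ \tfrac{z-Y}T,\ t\big)\Big|\le\mathcal L\Big(\sqrt{\tfrac{n\varepsilon T}2}+\sqrt{\tfrac{2n\varepsilon T}{t(T-t)}}+\sqrt{\tfrac{2n\varepsilon(T-t)}{tT}}\Big).$$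
Here $E\varphi(X,D,t)=\int\varphi(x,Du^\varepsilon,t)\sigma^\varepsilon dx$, so its average over $t\in(0,T)$ is $\int\varphi\,d\mu^{\varepsilon,z}$. The average of the second expectation is $\iint\varphi\,dM_y\,dG^\varepsilon$. Since $\int_0^T\frac{dt}{\sqrt{t(T-t)}}=\pi$ and $\int_0^T\sqrt{\frac{T-t}t}\,dt=\frac{\pi T}2$, the last two terms average to $\pi\sqrt{2n\varepsilon/T}$ and $\frac\pi2\sqrt{2n\varepsilon/T}$. This is (10), and item 1 is proved.

**Step 4 (equivalence of the two convergences).** The purpose is item 2. Suppose $G^\varepsilon\to G$ weakly. For bounded Lipschitz $\varphi$ the function $y\mapsto\int\varphi\,dM_y$ is bounded and continuous, so (10) gives $\int\varphi\,d\mu^{\varepsilon,z}\to\iint\varphi\,dM_y\,dG$. Bounded Lipschitz functions determine weak convergence, so $\mu^{\varepsilon,z}\to\int M_y\,dG$.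

Conversely, let $\mu^{\varepsilon,z}$ converge. For $\psi$ bounded and Lipschitz on $\mathbb R^n$ take $\varphi(x,p,t)=\psi(z-Tp)$. On the line from $y$ we have $z-Tp=y$, so $\int\varphi\,dM_y=\psi(y)$, and (10) gives $\int\varphi\,d\mu^{\varepsilon,z}-\int\psi\,dG^\varepsilon\to0$. As the $\mu^{\varepsilon,z}$ live in one compact set, $\int\varphi\,d\mu^{\varepsilon,z}$ converges, hence so does $\int\psi\,dG^\varepsilon$. By Lemma 1 the $G^\varepsilon$ are tight, and any two of their limit points agree on all such $\psi$. So $G^\varepsilon$ converges.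

## 8. Unique, nondegenerate and analytic minimizers

We prove item 3 of Theorem B. By item 2 it suffices to show that $G^\varepsilon$ converges.

**Case (a).** If $\Phi$ has a unique minimizer $y$, Lemma 1 gives $G^\varepsilon\to\delta_y$. To connect with differentiability, let $y$ be any minimizer. By Hopf–Lax $u(x,T)\le\frac{|x-y|^2}{2T}+g(y)$ for all $x$, with equality at $x=z$. If $u(\cdot,T)$ is differentiable at $z$, the difference has a minimum there, so $Du(z,T)=\frac{z-y}T$, which determines $y$. Since $u(\cdot,T)$ is Lipschitz, it is differentiable at a.e. $z$ by Rademacher's theorem.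

**Case (b).** We carry out Laplace's method for a $C^2$ phase. Let $m=\min\Phi$ and choose $r>0$ so small that the balls $B_r(y_i)$ are disjoint and $D^2\Phi\ge4cI$ on each of them, for some $c>0$. Then $\Phi-m\ge2c|y-y_i|^2$ on $B_r(y_i)$, and with $y=y_i+\sqrt\varepsilon\,x$,
$$\varepsilon^{-n/2}\int_{B_r(y_i)}e^{-(\Phi-m)/(2\varepsilon)}dy=\int_{|x|<r/\sqrt\varepsilon}e^{-(\Phi(y_i+\sqrt\varepsilon x)-m)/(2\varepsilon)}dx .$$
The integrand is at most $e^{-c|x|^2}$ and tends to $e^{-\frac14x\cdot D^2\Phi(y_i)x}$ by Taylor's formula. By dominated convergence the integral tends to $(4\pi)^{n/2}\det D^2\Phi(y_i)^{-1/2}$. Outside the balls the integral is exponentially small by (7). So $G^\varepsilon(B_r(y_i))$ converges to the stated weight, and as $r$ may be taken arbitrarily small, $G^\varepsilon$ converges to the corresponding combination of the $\delta_{y_i}$.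

**Case (c).** Let $g$, hence $\Phi$, be real analytic, and put $\tau=\frac1{2\varepsilon}$ and $J_\psi(\tau)=\int e^{-\tau(\Phi-m)}\psi\,dy$. Now $\arg\min\Phi$ may be a complicated compact set, and we rely on a cited theorem (Arnold–Gusein-Zade–Varchenko, *Singularities of Differentiable Maps*, Vol. II, chapter on asymptotics of integrals via resolution of singularities; see also Malgrange, *Ann. Sci. ENS* 1974). Every $y_0\in\arg\min\Phi$ has a neighborhood such that for smooth $\psi$ compactly supported in it there is an asymptotic expansion, as $\tau\to\infty$,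
$$J_\psi(\tau)\sim\sum_\alpha\sum_{k=0}^{n-1}a_{\alpha,k}(\psi)\,\tau^{-\alpha}(\log\tau)^k,$$
with $\alpha$ in finitely many arithmetic progressions of positive rationals that do not depend on $\psi$. (For $\Phi=s^2$ in one dimension, the expansion starts $\sqrt\pi\,\psi(0)\tau^{-1/2}$.)

First, the expansion holds for all $\psi\in C_c^\infty(\mathbb R^n)$. Cover $\arg\min\Phi$ by finitely many such neighborhoods and take smooth functions $\chi_i$ supported in them with $\sum\chi_i=1$ near $\arg\min\Phi$. Then $J_\psi=\sum_iJ_{\chi_i\psi}+O(e^{-c\tau})$.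

Second, there is a leading term to compare with. Choose $\psi_0\in C_c^\infty$, $\psi_0\ge0$, $\psi_0=1$ near $\arg\min\Phi$. By Lemma 1, $J_{\psi_0}\ge c\,\tau^{-n/2}$ for large $\tau$. If all coefficients of $J_{\psi_0}$ with $\alpha\le\frac n2$ vanished, we would have $J_{\psi_0}=o(\tau^{-n/2})$, a contradiction. Only finitely many exponents satisfy $\alpha\le\frac n2$, and the functions $\tau^{-\alpha}(\log\tau)^k$ are totally ordered by size. So there is a largest one with nonzero coefficient: $J_{\psi_0}\sim c_0\tau^{-\alpha_0}(\log\tau)^{k_0}$, and $c_0>0$ because $J_{\psi_0}>0$.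

Third, for any $\psi\in C_c^\infty$, $|J_\psi|\le\|\psi\|_\infty J_{\psi_0}+O(e^{-c\tau})$, so the expansion of $J_\psi$ has no term of larger order, and $J_\psi/J_{\psi_0}\to a_{\alpha_0,k_0}(\psi)/c_0$. Since $\int e^{-\tau(\Phi-m)}dy=J_{\psi_0}+O(e^{-c\tau})$ by (7), $\int\psi\,dG^\varepsilon$ converges for every $\psi\in C_c^\infty$. By tightness $G^\varepsilon$ converges weakly.

## 9. A whole segment of limit points in every dimension

It remains to prove item 4 of Theorem B. Let $g_1$ be the datum of Section 6, $\Phi_1(s)=\frac{s^2}2+g_1(s)$, and $G_1^\varepsilon\propto e^{-\Phi_1/(2\varepsilon)}$ with weights $\lambda_\varepsilon$ as in (8). Given $n,T,z$, take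
$$g(x)=\frac1T\,g_1(x_1-z_1).$$

**Step 1 (the Gibbs measure factors).** The purpose is to reduce to dimension one and time one. Writing $y=(y_1,y')$,
$$\Phi(y)=\frac1T\Big[\Phi_1(y_1-z_1)+\frac{|y'-z'|^2}2\Big],\qquad e^{-\Phi/(2\varepsilon)}=e^{-\Phi_1(y_1-z_1)/(2\varepsilon T)}\,e^{-|y'-z'|^2/(4\varepsilon T)} .$$
So the minimizers of $\Phi$ are exactly $y_\pm=z\pm\frac14e_1$, and $G^\varepsilon$ is the law of $z+(Y_1,N')$ with $Y_1\sim G_1^{\varepsilon T}$ independent of $N'\sim\mathcal N(0,2\varepsilon T\,I_{n-1})$. Since $N'\to0$ in probability, (8) gives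
$$G^\varepsilon-\big(\lambda_{\varepsilon T}\delta_{y_+}+(1-\lambda_{\varepsilon T})\delta_{y_-}\big)\to0\quad\text{weakly}.$$

**Step 2 (no limit points outside the segment).** Let $\mu^{\varepsilon_j,z}\to\mu$ and pass to a subsequence with $\lambda_{\varepsilon_jT}\to\lambda\in[0,1]$. For bounded Lipschitz $\varphi$, apply (10) and the weak limit of Step 1 to the bounded continuous function $y\mapsto\int\varphi\,dM_y$. This gives $\mu=\lambda M_{y_+}+(1-\lambda)M_{y_-}$.

**Step 3 (every point of the segment is reached).** By dominated convergence $I_\pm(\varepsilon)$ is continuous in $\varepsilon>0$, and it is positive, so $\varepsilon\mapsto\lambda_\varepsilon$ is continuous. By Steps 5 and 6 of Section 6, $\limsup_{\varepsilon\to0}\lambda_\varepsilon=1$ and $\liminf_{\varepsilon\to0}\lambda_\varepsilon=0$. The intermediate value theorem between consecutive scales shows that every $\lambda\in(0,1)$ is attained at arbitrarily small $\varepsilon$, and the values $0$ and $1$ are limits along $\varepsilon_k'$ and $\varepsilon_k$. Along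 such a sequence (rescaled by $1/T$), the argument of Step 2 gives $\mu^{\varepsilon,z}\to\lambda M_{y_+}+(1-\lambda)M_{y_-}$. $\blacksquare$

For $n=1$, $T=1$, $z=0$ this $g$ is the datum of Theorem A itself. The limit points of its measures $\mu^{\varepsilon,0}$ fill the full segment between the measures of the two minimizing lines.
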